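# Deleting vertices from a product of two odd wheels until three colors suffice

## 1. Two rows, one forbidden color each: the strip

Let $n\ge 3$ be odd. Draw a ladder closed up into a ring: a top row and a bottom row, each a cycle whose cells are indexed by $\mathbb Z_n$, with the two cells of each column $j$ adjacent. Some cells are deleted. The remaining cells are properly colored with $0,1,2$, under one extra rule: the top row never uses a color $\beta$, and the bottom row never uses a color $\gamma$, where $\beta\neq\gamma$. Let $a$ be the third color. Then top cells have colors in $\{a,\gamma\}$ and bottom cells have colors in $\{a,\beta\}$. We call this a **strip of color $a$**.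

A column is *clear* if neither of its two cells is deleted. A clear column has state T if its top cell has color $a$, state L if its lower cell has color $a$, and state N if neither has. Both is impossible, since the two cells are adjacent.

**(S1)** *If columns $j$ and $j+1$ are both clear, their states are T and L in some order.*

In the top row, the two consecutive cells have different colors from the two-element set $\{a,\gamma\}$, so exactly one of them has color $a$. The same holds in the bottom row. So color $a$ occurs once on top and once below, and not twice in one column. Hence one column is T and the other is L.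

Now suppose that in column $j$ a further color $d$ is forbidden in both cells.

**(S2)** *Let column $j$ be clear, with $d$ forbidden. If $d=\gamma$ its state is T, and if $d=\beta$ its state is L. If $d=a$ its state is N, and then neither $j-1$ nor $j+1$ is clear.*

If $d=\gamma$, the top cell can only have color $a$. If $d=\beta$, the bottom cell can only have color $a$. If $d=a$, no cell of the column has color $a$, so the state is N, and by (S1) a column of state N has no clear neighbor. In the first two cases one can say without mentioning top and bottom: *the row whose own forbidden color differs from $d$ shows $a$, and the other row does not.*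

**Example.** Let $n=5$, $\beta=0$, $\gamma=1$, $a=2$, with both cells of column $4$ deleted (written $*$):
$$\begin{array}{c|ccccc} j&0&1&2&3&4\\ \hline \text{top}&2&1&2&1&*\\ \text{bottom}&0&2&0&2&*\\ \text{state}&T&L&T&L&\end{array}$$
This is a proper coloring. The colors that can be forbidden in columns $0,1,2,3$ are $1,0,1,0$, as (S2) says. If nothing were deleted, the states would alternate T, L around an odd ring, which is impossible.

So a strip cannot survive undamaged, and where it is undamaged it is rigid: parity of distance determines everything. This is what the strip is for. In the product of two odd wheels, two adjacent rim rows whose hub cells are kept form a strip, and the hub cells of the columns forbid colors in the columns. We shall count how many deleted cells are needed to damage all the strips.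

## 2. Three-colorable subgraphs of products of wheels

All graphs are simple. For $n\ge3$ the wheel $W_n$ is the cycle $C_n$ plus one vertex, the hub $h$, adjacent to every vertex of the cycle, so $|V(W_n)|=n+1$. We write $V(W_n)=\mathbb Z_n\cup\{h\}$ and call $\mathbb Z_n$ the rim. For instance $W_3=K_4$. If $n$ is odd, $W_n$ is not 3-colorable: the hub uses one color, and two colors do not suffice for an odd cycle. If $n$ is even, $W_n$ is 3-colorable.

The Cartesian product $G\Box H$ has vertex set $V(G)\times V(H)$, and $(u,x)(v,y)$ is an edge if and only if $u=v$ and $xy\in E(H)$, or $x=y$ and $uv\in E(G)$. We write $G^{\Box 2}=G\Box G$. We picture $W_m\Box W_n$ as an array of *cells* $(i,j)$: row $i$ is $\{i\}\times V(W_n)$, a copy of $W_n$, and column $j$ is $V(W_m)\times\{j\}$, a copy of $W_m$. Both $i$ and $j$ may equal $h$.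

Let $\alpha$ be the independence number. Recall that $\alpha(G\Box K_3)$ is the maximum number of vertices of an induced 3-colorable subgraph of $G$. Indeed, an independent set in $G\Box K_3$ contains at most one vertex $(v,k)$ for each $v$, and the map $v\mapsto k$ is a proper coloring of the subgraph induced on the vertices $v$ that occur. Conversely a proper 3-coloring of an induced subgraph gives such a set. For example, $\alpha(W_{2t+1}\Box K_3)=2t+1$: one vertex of the odd wheel must go, and one is enough.

In "Improved Bounds for the Ultimate Independence Ratio of Odd Wheels", arXiv:2511.18747 (2025), Alexander Clow, Hitesh Kumar and Shivaramakrishna Pragada conjecture that for all $t\ge2$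
$$(2t+2)\,\alpha(W_{2t+1}\Box K_3)-\alpha(W_{2t+1}^{\Box2}\Box K_3)=t-1,$$
hence that the largest 3-colorable subgraph of $W_{2t+1}^{\Box 2}$ has order $4t^2+5t+3$. (The displayed identity there has $\alpha(W_{2t+1})$ in place of $\alpha(W_{2t+1}\Box K_3)$. Since $\alpha(W_{2t+1})=t$, the literal reading would give $\alpha(W_{2t+1}^{\Box2}\Box K_3)=2t^2+t+1$, against the stated conclusion $4t^2+5t+3$. We use the reading consistent with that conclusion.) The conjecture is true, and follows from this theorem.

**Theorem 1.** Let $1\le s\le t$. The minimum number of vertices whose deletion from $W_{2s+1}\Box W_{2t+1}$ leaves a 3-colorable graph is $2t+1+s$. Equivalently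
$$\alpha(W_{2s+1}\Box W_{2t+1}\Box K_3)=(2s+2)(2t+2)-(2t+1+s)=4st+3s+2t+3 .$$

For $s=t$ the value is $4t^2+5t+3$, and
$$(2t+2)\alpha(W_{2t+1}\Box K_3)-\alpha(W_{2t+1}^{\Box2}\Box K_3)=(2t+2)(2t+1)-(4t^2+5t+3)=t-1 .$$
So the conjecture holds for all $t\ge2$, and also for $t=1$.

**Proposition 2 (the other wheels).** Let $m,n\ge3$. If $m,n$ are both even, $\alpha(W_m\Box W_n\Box K_3)=(m+1)(n+1)$. If $m$ is even and $n$ is odd, it is $(m+1)n$. With Theorem 1 this settles all products of two wheels.

**Proof.** If $G,H$ have proper 3-colorings $g,k$ with values in $\mathbb Z_3$, then $(u,v)\mapsto g(u)+k(v)$ is a proper 3-coloring of $G\Box H$. This gives the first claim, because even wheels are 3-colorable. If $m$ is even and $n$ is odd, each of the $m+1$ rows is an odd wheel and must lose a vertex. Deleting the $m+1$ vertices of $V(W_m)\times\{v\}$ leaves $W_m\Box(W_n-v)$, a product of 3-colorable graphs. So the maximum is $(m+1)(n+1)-(m+1)=(m+1)n$. $\square$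

## 3. Small cases, and the bound from counting wheels

**The case $s=t=1$.** Here the graph is $K_4\Box K_4$, a $4\times4$ array in which cells in the same row or column get different colors. Every column is a $K_4$ and must lose a cell, so at least $4$ deletions are needed. Four suffice: take a Latin square of order $4$ and erase one symbol. This agrees with $2t+1+s=4$.

**The case $s=1$, any $t$.** The $2t+2$ columns are copies of $W_3=K_4$, so at least $2t+2=2t+1+s$ cells must be deleted. This proves the lower bound of Theorem 1 for $s=1$; the matching coloring comes in Section 4.

**Counting wheels in general.** Put $m=2s+1\le n=2t+1$. Each of the $n+1$ columns is an odd wheel, so at least $n+1$ deletions are needed. As far as hitting wheels goes, this count cannot be improved when $m=n$: the $n+1$ cells $(h,h)$ and $(j,j)$, $j\in\mathbb Z_n$, meet every row and every column. But the theorem asks for $n+s$. So for $s\ge2$ one has to see an obstruction that is not a single wheel. At the end of Section 6 the strips will show why this diagonal set fails for every $n\ge5$.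

## 4. A coloring with $2t+1+s$ deleted cells

**The square case $t=s$.** The aim is a deleted set with $s$ cells in column $h$ and exactly one in each other column. Label the rim $0,1,\dots,2s$. Delete $(i,h)$ and $(h,i)$ for all odd $i$, delete $(i,2s-2-i)$ for even $i$ with $0\le i\le 2s-2$, and delete $(2s,2s)$. Define $f$ on the rest, symmetric under transposition:

* $f(h,h)=2$; $f(i,h)=f(h,i)=0$ for even $i\le 2s-2$; $f(2s,h)=f(h,2s)=1$.
* For $i,j$ even $\le 2s-2$: $f(i,j)=1$ if $i+j<2s-2$ and $f(i,j)=2$ if $i+j>2s-2$.
* For $i$ even $\le2s-2$: $f(i,2s)=f(2s,i)=2$.
* If one coordinate $e$ is even and the other $o$ is odd: the color is $0$ if $e=2s$; if $e\le 2s-2$ it is $2$ when $e+o<2s-2$ and $1$ when $e+o>2s-2$. (Equality cannot occur, $e+o$ being odd.)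
* For $i,j$ odd: $f(i,j)=2$ if $\max(i,j)=2s-1$, otherwise $f(i,j)=0$.

For $s=2$ the array is as follows (first index is the row, $*$ means deleted); it has $7$ deleted and $29$ colored cells:
$$\begin{array}{c|cccccc} &h&0&1&2&3&4\\ \hline h&2&0&*&0&*&1\\ 0&0&1&2&*&1&2\\ 1&*&2&0&1&2&0\\ 2&0&*&1&2&1&2\\ 3&*&1&2&1&2&0\\ 4&1&2&0&2&0&*\end{array}$$

**Checking that $f$ is proper.** By symmetry it is enough to check the edges inside rows.

* *Row $h$.* The hub cell has color $2$, the others $0$ or $1$. Odd columns are deleted, so the only adjacent undeleted rim pair is $(h,2s),(h,0)$, with colors $1,0$.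
* *Row $i$, $i$ even $\le 2s-2$.* The hub cell has color $0$ and all rim cells have colors in $\{1,2\}$. Put $\theta=2s-2-i$, which is even; cell $\theta$ is deleted. For $j<\theta$, even $j$ has color $1$ and odd $j$ color $2$. For $j>\theta$, including $j=2s$, even $j$ has color $2$ and odd $j$ color $1$. So on each side of $\theta$ colors alternate. At the wrap, $(i,2s)$ has color $2$, and $(i,0)$ has color $1$ or is deleted (if $\theta=0$).
* *Row $2s$.* The hub cell has color $1$. Even $j\le 2s-2$ have color $2$, odd $j$ have color $0$, and $(2s,2s)$ is deleted.
* *Row $i$, $i$ odd $\le 2s-3$.* The hub cell is deleted. Cells at even $j\le2s-2$ have colors in $\{1,2\}$, and cells at odd $j\le 2s-3$ have color $0$. Further $(i,2s-2)$ has color $1$ because $2s-2+i>2s-2$, then $(i,2s-1)$ has color $2$, $(i,2s)$ has color $0$, and $(i,0)$ has a color in $\{1,2\}$. All consecutive pairs differ.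
* *Row $2s-1$.* The hub cell is deleted. Even $j\le 2s-2$ have color $1$, odd $j$ have color $2$, and $j=2s$ has color $0$. At the wrap the colors are $0,1$.

So $f$ is proper. Column $h$ has $s$ deleted cells, namely $(i,h)$ with $i$ odd. Every rim column has exactly one: $(h,j)$ for $j$ odd, $(2s-2-j,j)$ for $j$ even $\le2s-2$, and $(2s,2s)$ for $j=2s$.

**The general case $t\ge s$.** The aim is to stretch the columns without adding more than one deletion per new column. Let $\varphi:W_{2t+1}\to W_{2s+1}$ fix the hub, with $\varphi(j)=j$ for $j\le 2s$, and for $j>2s$ let $\varphi(j)=0$ if $j$ is odd and $\varphi(j)=2s$ if $j$ is even. The rim cycle is mapped to $0,1,\dots,2s,0,2s,\dots,0,2s$, and consecutive entries, also at the wrap, are adjacent. So $\varphi$ is a graph homomorphism, and so is $\mathrm{id}\times\varphi$ from $W_{2s+1}\Box W_{2t+1}$ to $W_{2s+1}\Box W_{2s+1}$. Delete $(i,j)$ if and only if $(i,\varphi(j))$ was deleted, and color $(i,j)$ by $f(i,\varphi(j))$. This coloring is proper. Column $h$ has $s$ deletions, and each of the $2t+1$ other columns has one. The total is $2t+1+s$. $\square$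

## 5. Live and dead lines, and the budget inequality

From here on we prove the lower bound. The case $s=1$ was done in Section 3. Let $s\ge2$, $m=2s+1\le n=2t+1$, so $m,n\ge5$. **Suppose for contradiction that $R$ is a set of deleted vertices of $W_m\Box W_n$ with $|R|\le n+s-1$, and that $f$ is a proper coloring of the rest with colors $0,1,2$.**

**Notation.** Let $\eta=1$ if $(h,h)\in R$, otherwise $\eta=0$. Put
$$A=\{i\in\mathbb Z_m:(i,h)\in R\},\quad B=\{j\in\mathbb Z_n:(h,j)\in R\},\quad D=R\cap(\mathbb Z_m\times\mathbb Z_n).$$
A row $i\in\mathbb Z_m$ is *live* if $i\notin A$, else *dead*; a column $j\in\mathbb Z_n$ is live if $j\notin B$, else dead. From now on "row" and "column" mean rim rows and rim columns unless $h$ is named. For live lines put $c_i=f(i,h)$ and $d_j=f(h,j)$. Then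
$$f(i,j)\neq c_i\ \text{ for } i \text{ live},\qquad f(i,j)\ne d_j\ \text{ for } j \text{ live},$$
and adjacent live rows have different $c$, adjacent live columns have different $d$. Let $C_j=\{i:(i,j)\in D\}$, $\delta_j=|C_j|$, and $\rho_i=|\{j:(i,j)\in D\}|$.

*Every live line contains an element of $D$.* Otherwise the row or column together with its hub cell is an undeleted odd wheel. So $\rho_i\ge1$ for live $i$ and $\delta_j\ge1$ for live $j$.

Let $u=n-|B|$ be the number of live columns, and $x=s-|A|$. The number of live rows is $m-|A|=s+1+x$.

**The excess.** Each live column must contain one element of $D$; we count what is there beyond this. Let $\mathrm{ex}(j)=\delta_j-1\ge0$ for live $j$ and $\mathrm{ex}(j)=\delta_j$ for dead $j$, extended additively to sets of columns, and $E=\mathrm{ex}(\mathbb Z_n)=|D|-u$. Since $|R|=\eta+|A|+|B|+|D|$ and $u=n-|B|$,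
$$E=|R|-\eta-|A|-n\le x-1-\eta,\qquad\text{so}\quad x\ge1+\eta. \tag{1}$$
Counting by rows instead, $|A|+|D|\ge m$, so $|R|\ge\eta+|B|+m$. With $|R|\le n+s-1$ this gives
$$u=n-|B|\ge m+\eta-s+1=s+2+\eta\ge4. \tag{2}$$

**The edges to be covered.** Let $P$ be the set of edges $\{i,i+1\}$ of the cycle $\mathbb Z_m$ with both ends live, and $Q$ the set of edges $\{j,j+1\}$ of the cycle $\mathbb Z_n$ with both ends live. Each dead row destroys at most two edges, so
$$|P|\ge m-2|A|=2x+1. \tag{3}$$
A row lies in at most two edges, so every set of rows meeting all edges of $P$ has at least $x+1$ elements. We say that a set $U$ of columns *covers* $F\subseteq P$ if $\bigcup_{j\in U}C_j$ meets every edge of $F$. Let $\ell(U)$ be the number of live columns in $U$.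

**Lemma 3 (budget).** If $U$ covers $P$, then $\ell(U)\ge2+\eta$. If equality holds, then $\mathrm{ex}(U)=E=x-1-\eta$, every column outside $U$ has excess $0$, the sets $C_j$ $(j\in U)$ are pairwise disjoint, and their union is a cover of $P$ of minimum size $x+1$.

**Proof.** The union of the $C_j$ is a set of rows meeting all edges of $P$. Hence
$$x+1\le\Big|\bigcup_{j\in U}C_j\Big|\le\sum_{j\in U}\delta_j=\ell(U)+\mathrm{ex}(U)\le\ell(U)+E\le\ell(U)+x-1-\eta .$$
This gives $\ell(U)\ge2+\eta$. If $\ell(U)=2+\eta$, all the inequalities are equalities, which is the list of conclusions. $\square$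

**Example.** In the $s=2$ array of Section 4 (one deletion more than we now allow), $A=B=\{1,3\}$, $x=0$, $E=0$, and the only edge of $P$ is $\{4,0\}$. So $|P|=2x+1$: (3) is an equality.

The plan is now visible. Strips will show that certain sets $U$ of columns with very few live ones must cover $P$. If $\eta=1$, a covering set with two live columns is already a contradiction. If $\eta=0$, two live columns are just affordable, and then the equality conditions pin down $D$.

## 6. Strips inside the product

The *color* of an edge $\{i,i+1\}\in P$ is the color not in $\{c_i,c_{i+1}\}$. Let $P_a$ be the set of edges of $P$ of color $a$, and define $Q_a$ likewise from the $d_j$. Let $n_a$ be the number of live columns with $d_j=a$, and $N_a$ the number of live rows with $c_i=a$.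

For $\{i,i+1\}\in P_a$, the rim cells of rows $i$ and $i+1$ form a strip of color $a$: row $i$ forbids $c_i$, row $i+1$ forbids $c_{i+1}$, and a live column $j$ forbids $d_j$. So (S1) and (S2) apply. Column $j$ is clear for this edge exactly when $C_j$ does not meet $\{i,i+1\}$. In the array of Section 4, with row $4$ on top and row $0$ below, the strip has color $2$, column $0$ is T, column $1$ is L, columns $2$ and $4$ are not clear, and the dead column $3$ is N.

**Lemma 4.** If $j$ is live and $d_j=a$, then each of $\{j,j+1\}$ and $\{j-1,j\}$ covers $P_a$.

**Proof.** Take an edge of $P_a$. Either column $j$ is not clear for it, or by (S2) neither $j-1$ nor $j+1$ is clear. $\square$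

**Lemma 5.** Let $j\ne j'$ be live with $d_j,d_{j'}\neq a$, and let $[j,j']=\{j,j+1,\dots,j'\}$ have length $\ell$ (number of steps). If the equivalence ($\ell$ even $\Leftrightarrow d_j=d_{j'}$) fails, then $[j,j']$ covers $P_a$.

**Proof.** Suppose that for some edge of $P_a$ all columns of $[j,j']$ are clear. By (S1) the states alternate T, L along the interval, so the states at $j$ and $j'$ agree if and only if $\ell$ is even. By (S2) they agree if and only if $d_j=d_{j'}$. So the equivalence holds. $\square$

**Lemma 6 (counting).** If $\{i,i+1\}\in P_a$, then $n_a\le\rho_i+\rho_{i+1}-1$. Symmetrically, if $\{j,j+1\}\in Q_a$, then $N_a\le\delta_j+\delta_{j+1}-1$, and hence $|P\setminus P_a|\le2(\delta_j+\delta_{j+1}-1)$.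

**Proof.** *The bound without the $-1$.* Let $M$ be the set of live columns with $d=a$; no two of them are adjacent. Let $X$ be the set of non-clear columns, and $e=\rho_i+\rho_{i+1}$. Then $e\ge2$ and $|X|\le e$. For $j\in M\setminus X$, (S2) gives $j\pm1\in X$, and $j\pm1\notin M$. So the identity on $M\cap X$ together with $j\mapsto j+1$ on $M\setminus X$ is an injection $M\to X$. Hence $|M|\le|X|\le e$.

*Equality would force $X=M$.* Suppose $|M|=e$. Then $|X|=e$, so each column of $X$ contains exactly one deletion of the strip. The injection is a bijection, so $X\setminus M=(M\setminus X)+1$. Using $j\mapsto j-1$ instead, $X\setminus M=(M\setminus X)-1$. So $M\setminus X$ is invariant under $+2$. Since $n$ is odd, $M\setminus X$ is $\emptyset$ or $\mathbb Z_n$, and the latter is impossible because $M$ has no two adjacent elements. So $M\setminus X=\emptyset$, hence also $X\setminus M=\emptyset$, and $X=M\neq\emptyset$.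

*Then the letters alternate around an odd cycle.* Let $p\in X$. Exactly one of $(i,p),(i+1,p)$ is undeleted, and its color is not $d_p=a$. Columns $p\pm1$ are not in $M=X$, so they are clear. The two horizontal neighbors of the undeleted cell lie in the same row, which uses only $a$ and one other color, so they both have color $a$. Thus the states at $p-1$ and $p+1$ are equal and lie in $\{T,L\}$; assign to $p$ the opposite letter. Any clear column has a neighbor that is clear or in $X$, so by (S1) or by what was just said its state is T or L. Adjacent columns now carry different letters: two clear ones by (S1), a clear one and one of $X$ by the assignment, and no two columns of $X=M$ are adjacent. So the letters alternate around $\mathbb Z_n$ with $n$ odd, a contradiction. Hence $n_a=|M|\le e-1$.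

*The column version.* Exchange the roles of rows and columns; $m$ is odd too, and live columns have $\delta\ge1$. Finally, every edge of $P\setminus P_a$ has an end with $c=a$, and a row lies in at most two edges, so $|P\setminus P_a|\le2N_a$. $\square$

The example of Section 1, with $a=2$ and column $4$ forbidding $2$, has $n_a=1$ and $\rho_i+\rho_{i+1}=2$, so the $-1$ is the best possible there.

**Why the diagonal set fails.** Let $m=n\ge5$ and delete $(h,h)$ and all $(j,j)$. Suppose the rest had a proper 3-coloring. All rows are live with $\rho_i=1$. The $c_i$ properly color the odd cycle $\mathbb Z_n$. Every color class $P_a$ is non-empty: if the other two colors were never adjacent, every edge would have an end colored $a$, and since no two $a$'s are adjacent, the color $a$ would occur on every second vertex of an odd cycle. (The proof of Lemma 6 uses only that the two rows are live with $\rho\ge1$, that $n$ is odd, and that adjacent live columns have different $d$, so it applies here.) Lemma 6 gives $n_a\le1$ for all $a$, so $n=n_0+n_1+n_2\le3$, a contradiction. All wheels were hit, but the strips were not damaged enough.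

## 7. The cell $(h,h)$ is kept: an odd number of bad gaps

Let $\eta=0$. Rename the colors so that $f(h,h)=2$. Then all $c_i,d_j\in\{0,1\}$, so $P=P_2$: all strips have color $2$. Also $A\neq\emptyset$, since otherwise column $h$ is an undeleted odd wheel.

We use one rule repeatedly. In a live row $r$, rim cells have colors in $\{2,1-c_r\}$, so *of two consecutive undeleted rim cells exactly one has color $2$*. Call this **alternation**.

A *gap* is an interval $[j,j']$ between cyclically consecutive live columns; by (2) there are at least four live columns. Let $\ell$ be its length. The gap is *good* if ($\ell$ even $\Leftrightarrow d_j=d_{j'}$), otherwise *bad*. A gap of length $1$ is good.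

**Step 1: the number of bad gaps is odd.** Modulo $2$, a good gap has length $1$ if $d$ changes across it and $0$ if not; for a bad gap this is reversed. Summing, $n\equiv\#\{\text{changes}\}+\#\{\text{bad gaps}\}$. A cyclic sequence over two values has an even number of changes, and $n$ is odd.

In particular bad gaps exist. The plan is to attach to the live columns a two-valued label that changes exactly at the bad gaps; then their number is even.

**Step 2: a bad gap is a case of equality.** Let $I=[j,j']$ be a bad gap. By Lemma 5 with $a=2$ it covers $P$, and $\ell(I)=2$. So equality holds in Lemma 3: columns outside $I$ have excess $0$, the sets $C_q$ $(q\in I)$ are pairwise disjoint, and $K_I:=\bigcup_{q\in I}C_q$ is a minimum cover of $P$, of size $x+1$. By minimality each $r\in K_I$ has a *private edge* $\{r,r'\}\in P$ with $r'\notin K_I$; in particular $r$ is live. By disjointness each $r\in K_I$ has a unique deletion in $I$, that is, a unique $q\in I$ with $(r,q)\in D$. A row outside $K_I$ has no deletion in $I$.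

**Step 3: where the deletions in a bad gap lie.** *Let $r\in K_I$, let $(r,q)\in D$ be its unique deletion in $I$, and let $\{r,r'\}$ be a private edge. Then*
$$q\in\{j,j'\},\qquad d_q=c_{r'},\qquad f(r',q)=2. \tag{4}$$
Row $r'$ has no deletion in $I$, so it alternates along all of $I$.

Suppose $q\notin\{j,j'\}$. Then $j$ and $j'$ are clear for $\{r,r'\}$, and (S2) gives $f(r',j)=2\Leftrightarrow d_j\ne c_{r'}$, and the same at $j'$. By alternation, $f(r',j)=2$ and $f(r',j')=2$ are equivalent if and only if $\ell$ is even. Since $d$ takes two values, this says $\ell$ even $\Leftrightarrow d_j=d_{j'}$, so $I$ is good, a contradiction.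

So let $q=j$; the case $q=j'$ is the mirror image. Column $j'$ is clear, so $f(r',j')=2\Leftrightarrow d_{j'}\ne c_{r'}$. If $\ell$ is even, then $d_j\neq d_{j'}$ by badness, and alternation gives $f(r',j)=2\Leftrightarrow f(r',j')=2\Leftrightarrow d_{j'}\neq c_{r'}\Leftrightarrow d_j=c_{r'}$. If $\ell$ is odd, then $d_j=d_{j'}$, and $f(r',j)=2\Leftrightarrow f(r',j')\neq2\Leftrightarrow d_{j'}=c_{r'}\Leftrightarrow d_j=c_{r'}$. In both cases
$$f(r',j)=2\iff d_j=c_{r'} .$$
If $d_j\neq c_{r'}$, then $f(r',j)\notin\{c_{r'},d_j\}=\{0,1\}$, so $f(r',j)=2$, against this equivalence. So $d_j=c_{r'}$ and $f(r',j)=2$.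

*Consequences.* All elements of $D$ in columns of $I$ lie in the end columns $j,j'$. Both $C_j$ and $C_{j'}$ are non-empty, because $j,j'$ are live. And *no dead column contains an element of $D$*: inside $I$ by what was just said, outside $I$ because the excess $\delta$ of a dead column is $0$ there.

**Step 4: a row that works for all bad gaps.** *There is a row $p$ with $p-1,p,p+1$ live such that for every bad gap $I$: $p\in K_I$ and $p\pm1\notin K_I$.*

Since $A\ne\emptyset$, the live rows split into runs, which are paths in the cycle, of lengths (numbers of rows) $L_1,L_2,\dots$; the edges of $P$ are the edges of these paths. A path on $L$ vertices has minimum cover size $\lfloor L/2\rfloor$: it contains $\lfloor L/2\rfloor$ disjoint edges, and the even positions form a cover. Since $K_I$ is a minimum cover of $P$, it restricts to a minimum cover of each run, and $\sum\lfloor L_k/2\rfloor=x+1$. Further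
$$2x+1\le|P|=\sum(L_k-1)=2(x+1)-\#\{\text{runs of even length}\},$$
so at most one run has even length.

*There is a run of odd length $2g+1\ge3$.* Its $2g$ edges are covered by $g$ rows of $K_I$, each covering at most two. So each of these rows covers exactly two edges, and no edge is covered twice. Position $1$ lies in only one edge, so it is not in $K_I$. Hence position $2$ is in. Then $3$ is not, since the edge between $2$ and $3$ would be covered twice; hence $4$ is in, and so on. So $K_I$ consists, on this run, of the even positions, and this holds for every bad gap $I$. The second row of the run is the desired $p$.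

*There is no such run.* We show that this cannot happen. Runs of length $1$ have no edges, so there is exactly one run of even length, say $2g$ with $g=x+1\ge2$. Fix a bad gap $I=[j,j']$; then $K:=K_I$ lies in that run. Number its rows $1,\dots,2g$. The $g$ disjoint edges $\{2k-1,2k\}$ are covered by $g$ rows, so $K$ contains exactly one of $2k-1,2k$ for each $k$. If it contains $2k-1$, so not $2k$, and $k<g$, then the edge $\{2k,2k+1\}$ forces $2k+1\in K$. So
$$K=\{2,4,\dots,2k_0,\ 2k_0+1,2k_0+3,\dots,2g-1\}\quad\text{for some }0\le k_0\le g .$$

(a) *If $r,r+2\in K$ and $r+1\notin K$, their deletions in $I$ lie in the same column.* Suppose they lie in columns $q\ne q'$ respectively. The edge $\{r,r+1\}$ is private to $r$, so by (4) $d_q=c_{r+1}$ and $f(r+1,q)=2$. But $(r+2,q)\notin D$, and $c_{r+2}\neq c_{r+1}=d_q$, so $f(r+2,q)=2$. These two adjacent cells have the same color, a contradiction.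

(b) *$1\le k_0\le g-1$ is impossible.* Put $p=2k_0$ here. Then $p,p+1\in K$ and $p-1,p+2\notin K$, all four rows being in the run. Let $(p,q)$ and $(p+1,q')$ be the deletions in $I$. The edges $\{p-1,p\}$ and $\{p+1,p+2\}$ are private to $p$ and $p+1$, so (4) gives
$$d_q=c_{p-1},\quad f(p-1,q)=2,\qquad d_{q'}=c_{p+2},\quad f(p+2,q')=2 .$$
Since $c$ alternates between $0$ and $1$ along a run, $c_{p-1}=c_{p+1}\ne c_{p+2}$. So $d_q\ne d_{q'}$, hence $\{q,q'\}=\{j,j'\}$. By reflecting the columns we may let $q=j$, $q'=j'$. As $I$ is bad with $d_j\ne d_{j'}$, the length $\ell$ is even, $\ell\ge2$.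

Row $p-1$ has no deletion in $I$, so $f(p-1,j)=2$ gives $f(p-1,j')=2$. Therefore $f(p,j')\neq2$; the cell $(p,j')$ is undeleted because the only deletion of row $p$ in $I$ is at $j$. Row $p$ has no deletion on $[j+1,j']$, of odd length $\ell-1$, so $f(p,j+1)=2$.

Likewise $f(p+2,j')=2$ gives $f(p+2,j)=2$, so $f(p+1,j)\neq2$. Row $p+1$ has no deletion on $[j,j'-1]$, which contains $j+1$, so $f(p+1,j+1)=2$. Now $(p,j+1)$ and $(p+1,j+1)$ are adjacent and both have color $2$, a contradiction.

So $k_0\in\{0,g\}$, and $K$ is the set of odd positions or the set of even positions. By (a) all deletions in $I$ lie in one column, contradicting $C_j,C_{j'}\neq\emptyset$. This proves Step 4.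

**Step 5: the label.** Let $p$ be as in Step 4. Put $a=c_{p-1}=c_{p+1}$, so $c_p=1-a$. Call a live column $q$ *special* if
$$(p,q)\in D,\quad (p\pm1,q)\notin D,\quad d_q=a,\quad f(p-1,q)=f(p+1,q)=2 .$$

*A bad gap $I$ has exactly one special end.* Since $p\pm1\notin K_I$, both $\{p-1,p\}$ and $\{p,p+1\}$ are private edges of $p$. By (4), the unique column $q\in I$ with $(p,q)\in D$ is an end, $d_q=a$, and $f(p\pm1,q)=2$. So $q$ is special. The other end $q'$ has $(p,q')\notin D$, so it is not special.

*If one end $q$ of a good gap is special, so is the other end $q'$.* First we record what can be deleted at $q'$. If $q'$ is an end of some bad gap $I$, then $(p\pm1,q')\notin D$, since $p\pm1\notin K_I$. Otherwise $q'$ lies outside some bad gap, so $\mathrm{ex}(q')=0$ and $\delta_{q'}=1$. In both cases $(p-1,q')$ and $(p+1,q')$ are not both in $D$. The columns strictly between $q$ and $q'$ are dead and contain no element of $D$ (Step 3). So for $\varepsilon=\pm1$ with $(p+\varepsilon,q')\notin D$, row $p+\varepsilon$ alternates from $q$, where its color is $2$, to $q'$; such an $\varepsilon$ exists.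

Suppose $d_{q'}=1-a$. Then $d_q\neq d_{q'}$ and the gap is good, so its length is odd, and alternation gives $f(p+\varepsilon,q')\ne2$. But $c_{p+\varepsilon}=a\neq d_{q'}$ forces $f(p+\varepsilon,q')=2$, a contradiction. So $d_{q'}=a$, the length is even, and every undeleted cell among $(p\pm1,q')$ has color $2$; at least one is undeleted. If $(p,q')\notin D$, then $c_p=1-a\ne a=d_{q'}$ forces $f(p,q')=2$, the color of an adjacent cell, a contradiction. So $(p,q')\in D$. Then $(p\pm1,q')\notin D$, either because $q'$ is an end of a bad gap or because $\delta_{q'}=1$. So $q'$ is special.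

**Step 6: the contradiction.** Go around the cyclic sequence of live columns. The label special/non-special changes across every bad gap and across no good gap. So the number of bad gaps is the number of changes of a two-valued cyclic sequence, which is even. Step 1 says it is odd. So $\eta=0$ is impossible.

## 8. The cell $(h,h)$ is deleted: three colors on the hub lines

Let $\eta=1$. Now (1), (2), (3) read
$$E\le x-2,\qquad 2\le x\le s,\qquad |P|\ge2x+1,\qquad u\ge s+3\ge5, \tag{5}$$
and Lemma 3 says: *a set $U$ covering $P$ has $\ell(U)\ge3$, and if $\ell(U)=3$, then all columns outside $U$ have excess $0$ and $E=x-2$.* The hub colors $c_i,d_j$ may now use all three colors; that is the price. The gain is that two live columns never suffice to cover $P$.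

**Step 1: all gaps are good.** *For cyclically consecutive live columns $j,j'$ at distance $\ell$: $\ell$ even $\Leftrightarrow d_j=d_{j'}$.* For $\ell=1$ this holds because adjacent live columns have different $d$. Let $\ell\ge2$, suppose the equivalence fails, and put $I=[j,j']$. By Lemma 4, $\{j,j+1\}\subseteq I$ covers $P_{d_j}$ and $\{j'-1,j'\}\subseteq I$ covers $P_{d_{j'}}$. For each color $a\notin\{d_j,d_{j'}\}$, $I$ covers $P_a$ by Lemma 5. So $I$ covers $P$ with $\ell(I)=2$, a contradiction.

**Step 2: all three colors occur among the $d_j$.** By Step 1 a gap has odd length exactly when $d$ changes across it. Summing over all gaps, the number of changes in the cyclic sequence of the $d_j$ ($j$ live) is congruent to $n$ modulo $2$: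
$$\text{the number of changes of } d \text{ is odd.} \tag{6}$$
With at most two values it would be even. So $n_0,n_1,n_2\ge1$.

We next limit $Q$, the set of adjacent pairs of live columns, in Steps 3 and 4. This will force regular hub colors on the rows in Step 5.

**Step 3: if $|Q|\ge4$, all edges of $Q$ have the same color.** First, *two disjoint edges of $Q$ have the same color.* Let $\{j,j+1\}\in Q_a$ and $\{k,k+1\}\in Q_b$ be disjoint with $a\neq b$. Since $P_a\cap P_b=\emptyset$, Lemma 6 gives
$$|P|\le|P\setminus P_a|+|P\setminus P_b|\le2(\delta_j+\delta_{j+1}+\delta_k+\delta_{k+1}-2)\le2(4+E-2)\le2x,$$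
because these are four distinct live columns, with total excess at most $E\le x-2$. This contradicts $|P|\ge2x+1$.

Now an edge of the cycle $\mathbb Z_n$ meets only two others, and edges of $Q$ with a color different from that of a given edge must meet it. So $|Q|-|Q_a|\le2$ whenever $Q_a\ne\emptyset$. If three colors occur on $Q$, summing gives $2|Q|\le6$, so $|Q|\le3$. If exactly two occur, summing gives $|Q|\le4$. If then $|Q|=4$, both classes have size $2$ and each edge meets both edges of the other class; these four edges would form a 4-cycle under the relation of meeting. But under this relation the edges of $C_n$ form a cycle of length $n\ge5$, which contains no 4-cycle. So if $|Q|\ge4$, only one color occurs.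

**Step 4: $|Q|\le3$.** Suppose $|Q|\ge4$. By Step 3 we may rename colors so that $Q=Q_2$. By Step 2 there is a live $p$ with $d_p=2$. Edges of $Q_2$ have ends with $d\in\{0,1\}$, so no edge of $Q$ contains $p$, and $p\pm1$ are dead.

Let $\{q,q+1\}\in Q$. As $\{d_q,d_{q+1}\}=\{0,1\}$, Lemma 4 shows that $\{q,q+1\}$ covers $P_0\cup P_1$. And each of $\{p,p+1\}$, $\{p-1,p\}$ covers $P_2$. An edge of the cycle meets only two others, so $|Q|\ge4$ provides an edge $\{q',q'+1\}\in Q$ disjoint from $\{q,q+1\}$. So each of
$$\{q,q+1,p,p+1\},\qquad\{q,q+1,p-1,p\},\qquad\{q',q'+1,p,p+1\}$$
covers $P$ with exactly three live columns. Their common intersection is $\{p\}$: the $q$'s are disjoint from the $q'$'s and are live, while $p\pm1$ are dead and distinct. Every column $j\ne p$ lies outside one of the three sets, so $\mathrm{ex}(j)=0$ for $j\neq p$ and $\mathrm{ex}(p)=E=x-2$. Hence $\delta_p=x-1$. The dead column $p+1$ has $\delta_{p+1}=0$, so $C_p$ alone covers $P_2$, and $|P_2|\le2(x-1)$. Also $\delta_q+\delta_{q+1}=2$ and $\{q,q+1\}\in Q_2$, so Lemma 6 gives $|P\setminus P_2|\le2$. Together $|P|\le2x$, a contradiction.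

**Step 5: no three consecutive live rows $i-1,i,i+1$ have distinct $c_{i-1},c_i,c_{i+1}$.** Suppose they have. The other $s+1+x-3=s+x-2$ live rows contain at least one element of $D$ each, so
$$T:=\rho_{i-1}+\rho_i+\rho_{i+1}\le|D|-(s+x-2)=u+E-(s+x-2)\le u-s .$$
Let $X$ be the set of columns with a deletion in these three rows, so $|X|\le T\le u-s$, and let $Y$ be the set of live columns not in $X$.

*If $j\in Y$, then $j\pm1\in X$.* If $d_j=c_i$, then $f(i-1,j)\notin\{c_{i-1},c_i\}$ gives $f(i-1,j)=c_{i+1}$, and likewise $f(i+1,j)=c_{i-1}$. The cell $(i,j)$ is undeleted, cannot have color $c_i$, and is adjacent to cells of the other two colors: a contradiction, so this case does not occur. If $d_j=c_{i+1}$, then the edge $\{i-1,i\}$ has color $c_{i+1}=d_j$ and column $j$ is clear for it, so by (S2) $j\pm1$ are not clear for it, hence lie in $X$. If $d_j=c_{i-1}$, use the edge $\{i,i+1\}$ in the same way.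

So the elements of $Y$ are pairwise non-adjacent. Let $z$ be the number of dead columns in $X$. Each of them has excess at least $1$, so $z\le E\le x-2\le s-2$. The live columns in $X$ number $u-|Y|$, so
$$u-|Y|+z=|X|\le u-s,\qquad\text{that is,}\quad |Y|\ge s+z .$$
A dead neighbor of a column of $Y$ lies in $X$, and each such dead column has two neighbors, so at most $2z$ columns of $Y$ have a dead neighbor. Hence at least $s-z\ge2$ columns of $Y$ have both neighbors live. Each gives two edges of $Q$, and since no edge contains two elements of $Y$, these are at least $4$ distinct edges. This contradicts Step 4.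

**Step 6: edges of $P$ of different colors are disjoint.** If $A=\emptyset$, then Step 5 gives $c_{i-1}=c_{i+1}$ for all $i\in\mathbb Z_m$, since neighbors have different $c$. As $m$ is odd, $c$ is constant, which is impossible. So $A\neq\emptyset$, and the live rows form runs, which are paths. By Step 5, two consecutive edges $\{i-1,i\},\{i,i+1\}$ of a run have $c_{i-1}=c_{i+1}$ and so the same color. Hence all edges of a run have the same color, and edges of different colors lie in different runs.

**Step 7: some color class of $P$ is empty.** Suppose $P_0,P_1,P_2$ are all non-empty. Choose one edge of each; by Step 6 they involve six distinct live rows. By Lemma 6 these rows contain at least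
$$\sum_a(n_a+1)=u+3$$
elements of $D$. The other $s+1+x-6=s+x-5$ live rows contain at least one each, so the six rows contain at most
$$|D|-(s+x-5)=u+E-(s+x-5)\le u-s+3 .$$
Hence $s\le0$, a contradiction.

**Step 8: the final parity.** Rename colors so that $P_1=\emptyset$, hence $P=P_0\cup P_2$. By Step 2, $n_0,n_2\ge1$. Let $p,p'$ be any live columns with $d_p=2$ and $d_{p'}=0$.

*They are not adjacent.* If they were, $\{p,p'\}$ would cover $P_2$ and $P_0$ by Lemma 4, so $P$, with $\ell=2$.

*They do not both have a dead neighbor.* If they did, $p$ with a dead neighbor covers $P_2$ and $p'$ with a dead neighbor covers $P_0$ by Lemma 4, so together they cover $P$ with $\ell=2$.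

So either all columns with $d=2$, or all columns with $d=0$, have both neighbors live. Exchanging the colors $0$ and $2$ if necessary, assume this of the columns with $d=2$. The neighbors of such a column are live, and have $d\neq2$ and $d\ne0$, so $d=1$. Thus in the cyclic sequence of the $d_j$ ($j$ live) each $2$ stands between two $1$'s. Each $2$ contributes exactly two changes, and no change involves two $2$'s. Removing all the $2$'s leaves a cyclic sequence over $\{0,1\}$, in which each former pattern $1,2,1$ has become $1,1$; its changes are exactly the changes not involving $2$, and their number is even. So the total number of changes is even, contradicting (6).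

So $\eta=1$ is impossible as well. Hence every set $R$ whose deletion leaves a 3-colorable graph has $|R|\ge n+s=2t+1+s$, and with the coloring of Section 4 this proves Theorem 1. For $s=t$, the largest induced 3-colorable subgraph of $W_{2t+1}^{\Box2}$ has order exactly $4t^2+5t+3$, which is the conjecture for all $t\ge2$. $\blacksquare$
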